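# Two-price equilibria in subadditive markets: discrepancy of order $\sqrt m$

## Valuations: subadditive, XOS, unit-demand

Throughout, $[m]=\{1,\dots,m\}$ is a set of indivisible items, in general all different, and there are $n$ buyers. Buyer $i$ has a **valuation** $v_i:2^{[m]}\to\mathbb R_{\ge 0}$. All valuations are assumed *monotone*, meaning $v_i(S)\le v_i(T)$ when $S\subseteq T$, and *normalized*, meaning $v_i(\emptyset)=0$. Three further properties matter.

**Definition (subadditive).** A valuation $v$ is subadditive if $v(S)+v(T)\ge v(S\cup T)$ for all $S,T\subseteq[m]$.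

*Example 1.* Take three items, and let $v(S)=1$ if $|S|\in\{1,2\}$ and $v([3])=2$. This is subadditive: if $S$ or $T$ is empty there is nothing to check, and otherwise $v(S)+v(T)\ge 1+1=2\ge v(S\cup T)$. The same two lines show that *every* monotone normalized function with values in $\{1,2\}$ on nonempty sets is subadditive. We use this freedom heavily.

**Definition (XOS).** A valuation $v$ is XOS if it is the pointwise maximum of finitely many additive functions $a(S)=\sum_{j\in S}w_j$. We take the weights $w_j$ nonnegative. This loses nothing: if $a\le v$ has some negative weights, let $J$ be the set of items with $w_j\ge0$ and let $a^+(T)=a(T\cap J)$. Then $a\le a^+$ and $a^+(T)\le v(T\cap J)\le v(T)$, so $a$ may be replaced by $a^+$.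

*Example 2.* Let $v(S)=\mathbf 1[S\neq\emptyset]$. It is the maximum of the $m$ additive functions $S\mapsto \mathbf 1[j\in S]$, so it is XOS.

*Example 3.* The valuation of Example 1 is not XOS. Suppose $a\le v$ is additive and $a([3])=2$. The three two-element sets satisfy $a\le1$, and each item lies in two of them, so $2a([3])\le 3$. Thus $a([3])\le 3/2<2$, a contradiction.

**Definition (unit-demand).** A valuation is unit-demand if $v(S)=\max_{j\in S}w_j$ for some weights $w_j\ge0$ (and $v(\emptyset)=0$). Example 2 is the case $w_j=1$. Unit-demand valuations are XOS, by the functions $S\mapsto w_j\mathbf 1[j\in S]$.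

## Allocations, two price vectors, discrepancy

An **allocation** is a partition $\mathbf S=(S_1,\dots,S_n)$ of $[m]$ among the buyers. Parts may be empty, but all items are handed out. Its **social welfare** is $SW(\mathbf S)=\sum_i v_i(S_i)$. For a price vector $\mathbf p$ and $A\subseteq[m]$ write $p(A)=\sum_{j\in A}p_j$.

**Definition (two-price equilibrium).** A two-price equilibrium, or 2PE, is a tuple $(\mathbf S,\hat{\mathbf p},\check{\mathbf p})$ of an allocation and two vectors in $\mathbb R^m_{\ge0}$ with $\hat p_j\ge\check p_j$ for all $j$, such that for every buyer $i$ and every $T\subseteq[m]$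
$$v_i(S_i)-\check p(S_i)\ \ge\ v_i(T)-\check p(T\cap S_i)-\hat p(T\setminus S_i).\tag{1}$$

In words: a buyer faces the low price on items she holds and the high price on items she does not hold, and at those prices her own bundle is a best choice.

**Definition (discrepancy).** The discrepancy of a 2PE is
$$\frac{\hat p([m])-\check p([m])}{SW(\mathbf S)} .$$
If $SW(\mathbf S)=0$ while the prices differ, it counts as $+\infty$.

The case $0/0$ does not arise when some $v_i$ is not identically zero. Indeed, suppose $SW(\mathbf S)=0$ and $\hat{\mathbf p}=\check{\mathbf p}$. Condition (1) with $T=\emptyset$ gives $\check p(S_k)\le v_k(S_k)=0$ for all $k$, so all prices are $0$. Then (1) with $T=[m]$ gives $0\ge v_i([m])$ for all $i$, so all valuations vanish.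

*Example 4.* Two buyers both have the valuation of Example 1. Let $S_1=\{1\}$, $S_2=\{2,3\}$, $\hat{\mathbf p}=(1,\tfrac12,\tfrac12)$, $\check{\mathbf p}=(\tfrac12,0,0)$. Buyer 1 has utility $1-\frac12=\frac12$. Her alternatives give: $\emptyset$: $0$; $\{2\}$ or $\{3\}$: $1-\frac12=\frac12$; $\{1,2\}$ or $\{1,3\}$: $1-\frac12-\frac12=0$; $\{2,3\}$: $1-1=0$; $[3]$: $2-\frac12-1=\frac12$. Buyer 2 has utility $1$. Any $T$ without item $1$ has value at most $1$; any $T\ne[3]$ with item $1$ gives at most $1-1=0$; and $T=[3]$ gives $2-1=1$. So this is a 2PE. Its welfare is $2$ and its discrepancy is $(2-\frac12)/2=\frac34$.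

**Why discrepancy is the quantity to bound.** Every 2PE with discrepancy $d$ has welfare at least $\frac1{d+1}$ of the optimum. To see this, let $(T_1,\dots,T_n)$ be an allocation of maximum welfare $\mathrm{OPT}$, apply (1) with $T=T_i$, and sum over $i$. On the right replace $\check p(T_i\cap S_i)$ by the larger $\hat p(T_i\cap S_i)$. Since both $(S_i)$ and $(T_i)$ partition $[m]$,
$$SW(\mathbf S)-\check p([m])\ \ge\ \mathrm{OPT}-\hat p([m]),$$
that is, $\mathrm{OPT}\le SW(\mathbf S)+\hat p([m])-\check p([m])=(1+d)\,SW(\mathbf S)$.

## Is the discrepancy bounded for subadditive buyers?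

Two facts are given. Markets with subadditive valuations over *identical* items admit a 2PE with discrepancy at most $6$. Markets with XOS valuations over heterogeneous items admit a 2PE with constant discrepancy. The problem, from Michal Feldman, Galia Shabtai and Aner Wolfenfeld, "Two-Price Equilibrium", arXiv:2112.08215 (2021), is what happens when both restrictions are dropped:

> Is there an absolute constant $c$ such that every market with subadditive valuations (any $n$, any $m$, valuations not all identically zero) admits a 2PE with discrepancy at most $c$?

The answer is no, and the correct order of magnitude is $\sqrt m$.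

**Theorem 1.** Let $q$ be a prime, $m=q^2+q+1$, $n\ge2$. There is a market with $m$ items and $n$ buyers with monotone, normalized, subadditive valuations in which *every* 2PE has discrepancy greater than $q/3-1$. Hence no absolute constant $c$ exists: given $c$, take a prime $q\ge 3c+3$.

**Theorem 2.**

(a) For every $m\ge7$ and $n\ge2$ there is a subadditive market in which every 2PE has discrepancy greater than $\frac{\sqrt m-1}{6}-1$. As $m\to\infty$ the bound improves to $(\frac13-o(1))\sqrt m$.

(b) For every $\varepsilon\in(0,1]$, $n\ge2$ and prime $q$ there is a market with $m=q^2+q+1$ items and subadditive valuations in which every 2PE has discrepancy greater than $\frac{\varepsilon q}{2+\varepsilon}-1$, and in which every $v_i$ satisfies $u_i\le v_i\le(1+\varepsilon)u_i$ pointwise for some unit-demand or zero valuation $u_i$. So there is no constant bound even for subadditive valuations pointwise $(1+\varepsilon)$-close to unit-demand, hence to XOS.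

(c) Conversely, every market with $m$ items, any $n$, and subadditive valuations not all zero admits a 2PE with discrepancy at most $\varphi^2\sqrt m$, where $\varphi=\frac{1+\sqrt5}2$ and $\varphi^2=\frac{3+\sqrt5}{2}<2.62$.

So for every $n\ge2$ the worst-case optimal discrepancy, meaning the supremum over these markets with $m$ items of the infimum of the discrepancies of their 2PEs, is $\Theta(\sqrt m)$: the lower bound comes from (a) and the upper bound from (c).

## One item, unit demand, thresholds

*One item.* Give it to a buyer with the highest value, and set both prices equal to the second highest value (to $0$ if $n=1$). The holder does not want to drop it and nobody else wants to buy it. The discrepancy is $0$, provided some buyer has positive value.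

*Two buyers with $v(S)=\mathbf 1[S\ne\emptyset]$, $m\ge2$.* Give one item to buyer 1 and the rest to buyer 2, with all prices $0$. Both have their maximum possible value, and the discrepancy is $0$.

*Two buyers, identical items, threshold $k$ with $2\le k\le m$.* Let $v(S)=1$ if $1\le|S|<k$ and $v(S)=2$ if $|S|\ge k$. If $m\ge 2k$, give $k$ items to buyer 1 and the rest to buyer 2 at zero prices; both are at their maximum, and the discrepancy is $0$. If $m<2k$, then in any allocation some buyer $i$ has fewer than $k$ items, so $v(S_i)\le1$. Condition (1) with $T=S_i\cup F$, $|F|=k$, gives $\hat p(F\setminus S_i)\ge1$, hence $\hat p(F)\ge1$. Averaging over all $k$-sets $F$, in which each item appears with frequency $k/m$, gives $\hat p([m])\ge m/k$.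

The last computation is the one to remember: a buyer who just misses a bonus forces high prices on every set that would win her the bonus. Here it forces only $m/k<2$, because keeping the two buyers from both winning required $k>m/2$.

## Supporting prices: a proof for XOS that stops at a line

The natural attempt at a positive answer takes a welfare-optimal allocation and reads prices off it. Try it for XOS. Let $\mathbf S$ be optimal, assume $SW(\mathbf S)>0$, and for each $k$ choose an additive $a_k\le v_k$ with $a_k(S_k)=v_k(S_k)$. Put $\check{\mathbf p}=0$ and $\hat p_j=a_k(\{j\})$ for $j\in S_k$.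

Take a buyer $i$ and a set $T$, and let $B=T\setminus S_i$. Moving $B$ to buyer $i$ cannot raise the welfare, so
$$v_i(S_i\cup B)-v_i(S_i)\ \le\ \sum_{k\ne i}\big(v_k(S_k)-v_k(S_k\setminus B)\big).\tag{2}$$
By the choice of $a_k$, we have $v_k(S_k\setminus B)\ge a_k(S_k\setminus B)=v_k(S_k)-a_k(S_k\cap B)$. So the right side of (2) is at most $\hat p(B)$. Since $T\subseteq S_i\cup B$, we get $v_i(T)\le v_i(S_i)+\hat p(T\setminus S_i)$, which is (1) for zero low prices. The discrepancy is $\sum_k a_k(S_k)/SW(\mathbf S)=1$.

Inequality (2) holds for all valuations. What fails for subadditive ones is the next step, which bounds the joint loss on the right of (2) by a price vector of total $SW(\mathbf S)$. The bundle in Example 1 already shows the trouble: $S_k=[3]$ has value $2$, but removing *any single item* costs $1$. Prices that cover each single-item loss total $3$, more than the value of the bundle. If $v=1$ on nonempty proper subsets of a set of $k$ items and $v=2$ on the whole set, the single-item losses total $k$ against the value $2$.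

For the loss to be a real obstacle, some other buyer must want each single item of the bundle. So we look for a family of winning sets such that, when one buyer holds a winning set, every item of it is the one item that the other buyer is missing.

## Short winning sets that pairwise meet: projective planes

Let $\mathcal F$ be a family of nonempty subsets of $[m]$, the winning sets, and let a nonempty $S$ have value $2$ if it contains a member of $\mathcal F$ and $1$ otherwise. The threshold example suggests what to ask of $\mathcal F$.

First, any two members should intersect, so that two buyers never win together. Second, the inequalities $\hat p(F)\ge1$, $F\in\mathcal F$, should force a large total. Intersection alone is not enough: if $\mathcal F$ consists of all sets containing item $1$, the price $1$ on item $1$ and $0$ elsewhere satisfies every inequality. The sets must be short compared with $m$ and spread evenly over the items.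

*How much can such a family force?* Let $k$ be the smallest size of a member of an intersecting family $\mathcal F$. The uniform price $1/k$ satisfies all the inequalities, with total $m/k$. The price $1$ on the items of one member of size $k$, and $0$ elsewhere, also satisfies them, because every member meets that one; the total is $k$. So these inequalities never force a total above $\min(k,m/k)\le\sqrt m$. To come near $\sqrt m$ we need intersecting sets of size about $\sqrt m$, evenly spread. Projective planes have exactly this shape.

**Definition (projective plane $PG(2,q)$, $q$ prime).** The points are the one-dimensional subspaces of $\mathbb F_q^3$ and the lines are the two-dimensional subspaces. A point lies on a line if it is contained in it. We identify a line with the set of its points.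

The facts we need are these.

- There are $\frac{q^3-1}{q-1}=q^2+q+1$ points. There are equally many lines, since taking orthogonal complements for the standard bilinear form $\sum x_iy_i$ is a bijection between one- and two-dimensional subspaces.
- A line has $\frac{q^2-1}{q-1}=q+1$ points.
- A point $L$ lies on $q+1$ lines, since two-dimensional subspaces containing $L$ correspond to one-dimensional subspaces of the two-dimensional space $\mathbb F_q^3/L$.
- Any two distinct lines share exactly one point, since two distinct two-dimensional subspaces of a three-dimensional space meet in dimension $2+2-3=1$.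

*Example 5.* For $q=2$ this is the Fano plane: seven points $1,\dots,7$ and, in a suitable labeling, the seven lines
$$123,\quad 145,\quad 167,\quad 246,\quad 257,\quad 347,\quad 356 .$$
Each point is on three lines, and each pair of lines has one common point.

*The optimal allocation in the plane, by hand.* Let the items be the points of $PG(2,q)$, and let two buyers have value $2$ for sets containing a line and $1$ for other nonempty sets. Give a line $\ell$ to buyer 1 and all other points to buyer 2. Since every line meets $\ell$, buyer 2 has no line, and the welfare is $3$, the largest possible. For each $x\in\ell$ there is a line $\ell'\ne\ell$ through $x$, and $\ell'\cap\ell=\{x\}$, so $x$ is the only point that buyer 2 lacks to complete $\ell'$. Condition (1) with $T=S_2\cup\{x\}$ forces $\hat p_x\ge1$. So $\hat p([m])\ge q+1$, while the welfare is only $3$. This treats one allocation. The theorem must treat all of them, and averaging over lines does that.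

## Every 2PE of the plane market has large discrepancy

We prove Theorem 1 and Theorem 2(b) together. Fix $\varepsilon\in(0,1]$; Theorem 1 is the case $\varepsilon=1$. The items are the $m=q^2+q+1$ points of $PG(2,q)$. Buyers $1,2$ both have the valuation
$$v(\emptyset)=0,\qquad v(S)=1+\varepsilon\ \text{ if $S$ contains a line},\qquad v(S)=1\ \text{ for all other } S\ne\emptyset,$$
and buyers $3,\dots,n$ have valuation $0$.

**Step 0: the market is admissible and close to unit-demand.** Clearly $v$ is normalized. It is monotone because a set that contains a set containing a line contains that line. For subadditivity, if $S$ or $T$ is empty the inequality is trivial; otherwise $v(S)+v(T)\ge2\ge1+\varepsilon\ge v(S\cup T)$. With the unit-demand valuation $u(S)=\mathbf 1[S\ne\emptyset]$ we have $u\le v\le(1+\varepsilon)u$; for the zero buyers take $u_i=0$.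

Now let $(\mathbf S,\hat{\mathbf p},\check{\mathbf p})$ be *any* 2PE.

**Step 1: the low prices are paid for by the welfare.** The aim is that $\check{\mathbf p}$ cannot cancel much of $\hat{\mathbf p}$. Condition (1) with $T=\emptyset$ reads $v_k(S_k)-\check p(S_k)\ge0$, so $\check p(S_k)\le v_k(S_k)$ for every buyer $k$. Summing over $k$, and using that the $S_k$ partition $[m]$,
$$\check p([m])\le SW(\mathbf S).\tag{3}$$

**Step 2: the welfare is bounded and some buyer has no line.** The sets $S_1,S_2$ are disjoint, and any two lines share a point, so $S_1$ and $S_2$ do not both contain a line. Hence there is $i\in\{1,2\}$ such that $S_i$ contains no line, and for it $v_i(S_i)\le1$ (the value is $0$ if $S_i=\emptyset$). The other of these two buyers has value at most $1+\varepsilon$, and all remaining buyers have value $0$, so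
$$SW(\mathbf S)\le2+\varepsilon.\tag{4}$$

**Step 3: every line is expensive.** The buyer $i$ of Step 2 must be kept from completing any line. Let $\ell$ be a line and apply (1) to this buyer with $T=S_i\cup\ell$. Here $T\cap S_i=S_i$, $T\setminus S_i=\ell\setminus S_i$ and $v_i(T)=1+\varepsilon$. So
$$1-\check p(S_i)\ \ge\ v_i(S_i)-\check p(S_i)\ \ge\ (1+\varepsilon)-\check p(S_i)-\hat p(\ell\setminus S_i).$$
The term $\check p(S_i)$ cancels, and $\hat p(\ell)\ge\hat p(\ell\setminus S_i)\ge\varepsilon$.

**Step 4: averaging over lines.** This turns Step 3 into a bound on the total. Sum $\hat p(\ell)\ge\varepsilon$ over all $q^2+q+1$ lines. Each point lies on $q+1$ lines, so the left side becomes $(q+1)\hat p([m])$, and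
$$\hat p([m])\ \ge\ \varepsilon\,\frac{q^2+q+1}{q+1}=\varepsilon\Big(q+\frac1{q+1}\Big)\ >\ \varepsilon q.\tag{5}$$

**Step 5: the discrepancy.** If $SW(\mathbf S)=0$, then (3) gives $\check p([m])=0<\hat p([m])$, and the discrepancy is $+\infty$. Otherwise, by (3), then (5) and (4),
$$\frac{\hat p([m])-\check p([m])}{SW(\mathbf S)}\ \ge\ \frac{\hat p([m])}{SW(\mathbf S)}-1\ >\ \frac{\varepsilon q}{2+\varepsilon}-1 .$$
This is Theorem 2(b): for fixed $\varepsilon$ the bound tends to infinity with $q$. For $\varepsilon=1$ it is $q/3-1$, which is Theorem 1. If $q\ge3c+3$ then $q/3-1\ge c$, so no 2PE has discrepancy at most $c$. $\blacksquare$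

## From $m=q^2+q+1$ to every $m\ge7$

This section proves Theorem 2(a). We place a plane inside $[m]$ and make the other items worthless.

**Step 1: a prime of the right size.** Let $m\ge7$ and let $x\ge2$ be the real number with $x^2+x+1=m$. Put $N=\lfloor x/2\rfloor\ge1$. Bertrand's postulate says that for each integer $N\ge1$ there is a prime $q$ with $N<q\le2N$. As $q$ is an integer, $q\ge N+1>x/2$, and $q\le2N\le x$. So
$$\frac x2<q\le x,\qquad q^2+q+1\le m .$$

**Step 2: padding with worthless items.** Choose $P\subseteq[m]$ with $|P|=q^2+q+1$. Take the valuations $v_i$ of Theorem 1 (so $\varepsilon=1$) on $P$, and set $v_i'(S)=v_i(S\cap P)$ for $S\subseteq[m]$. Since $S\mapsto S\cap P$ preserves inclusion, unions and $\emptyset$, the $v_i'$ are monotone, normalized and subadditive.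

**Step 3: the earlier argument goes through.** Consider any 2PE of the padded market. Taking $T=\emptyset$ still gives $\check p([m])\le SW(\mathbf S)$, where now the low prices of worthless items are included. The sets $S_1\cap P$ and $S_2\cap P$ are disjoint, so they do not both contain a line; this gives $SW(\mathbf S)\le3$ and a buyer $i\in\{1,2\}$ with $v_i'(S_i)\le1$. For a line $\ell\subseteq P$, the choice $T=S_i\cup\ell$ has $v_i'(T)=2$ and gives $\hat p(\ell)\ge1$. Averaging over the lines gives $\hat p([m])\ge\hat p(P)>q$. As before, the discrepancy is $+\infty$ or at least $\hat p([m])/SW(\mathbf S)-1$, so in all cases it exceeds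
$$\frac q3-1>\frac x6-1 .$$

**Step 4: comparing $x$ with $\sqrt m$.** The function $t\mapsto t^2+t+1$ is increasing for $t\ge0$, and
$$(\sqrt m-1)^2+(\sqrt m-1)+1=m-\sqrt m+1\le m=x^2+x+1 ,$$
so $x\ge\sqrt m-1$. Every 2PE therefore has discrepancy greater than $\frac{\sqrt m-1}6-1$.

**Step 5: the asymptotic constant.** Instead of Bertrand's prime take the largest prime $q\le x$, and let $q'$ be the next prime, so $q\le x<q'$. The ratio of consecutive primes tends to $1$, a consequence of the Prime Number Theorem. So $q/x\to1$, and $x/\sqrt m\to1$ as $m\to\infty$. The bound $q/3-1$ is then $(\frac13-o(1))\sqrt m$. $\blacksquare$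

## Two price levels: a 2PE with discrepancy at most $\varphi^2\sqrt m$

We prove Theorem 2(c). If $n=1$, give everything to the only buyer at prices $0$: by monotonicity this is a 2PE, and its discrepancy is $0$ since $v_1([m])>0$. From now on $n\ge2$, and buyers are relabeled so that
$$V:=v_1([m])=\max_iv_i([m])>0,\qquad \tau:=\frac{V}{\sqrt m}.$$

The crudest construction gives buyer 1 all items at $\check{\mathbf p}=0$ and $\hat p_j=V$. Nobody else buys, and the discrepancy is $mV/V=m$. The price $V$ stops every purchase, but charging it on all items is too expensive. If all items cost only $\tau$, the total is $m\tau=\sqrt m\,V$, which is what we want relative to welfare $V$; but $\tau$ need not stop anybody. So we use both levels: price $V$ on a small set $R$, and price $\tau$ on the rest $U$, where $R$ is chosen so that no one wants items of $U$ at price $\tau$.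

**Lemma 3.** Let $d\in[n]$, let $(R_i)_{i\ne d}$ be disjoint sets, $R=\bigcup_{i\ne d}R_i$, $U=[m]\setminus R$, and suppose
$$v_i(R_i\cup B)-v_i(R_i)\le\tau|B|\qquad\text{for all } i\ne d,\ B\subseteq U.\tag{6}$$
Then $S_i=R_i$ for $i\ne d$, $S_d=U$, with $\check{\mathbf p}=0$, $\hat p_j=V$ for $j\in R$ and $\hat p_j=\tau$ for $j\in U$, is a 2PE. Moreover
$$\hat p([m])\le V|R|+\sqrt m\,V.\tag{7}$$

*Proof.* The sets $S_i$ partition $[m]$ and $\hat{\mathbf p}\ge0=\check{\mathbf p}$. With zero low prices, (1) says $v_i(S_i)\ge v_i(T)-\hat p(T\setminus S_i)$. Fix $i$ and $T$.

If $T\setminus S_i$ meets $R$, then $\hat p(T\setminus S_i)\ge V\ge v_i([m])\ge v_i(T)$, so the right side is at most $0\le v_i(S_i)$.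

Otherwise $T\setminus S_i\subseteq U$. If $i=d$, then $T\setminus U\subseteq U$, so $T\subseteq U=S_d$, and monotonicity gives $v_d(T)\le v_d(S_d)$. If $i\ne d$, put $B=T\setminus S_i\subseteq U$. Then $T\subseteq R_i\cup B$, and by monotonicity and (6)
$$v_i(T)\le v_i(R_i\cup B)\le v_i(R_i)+\tau|B|=v_i(S_i)+\hat p(T\setminus S_i).$$

Finally $\hat p([m])=V|R|+\tau|U|\le V|R|+\tau m=V|R|+\sqrt m\,V$. $\square$

**Step 1: first scheme, with buyer 1 taking the cheap items.** The aim is to satisfy (6) with $d=1$ while keeping $|R|$ under control. Both come from one maximization: among the finitely many choices of disjoint $(R_i)_{i\ge2}$, pick one maximizing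
$$\sum_{i\ge2}\big(v_i(R_i)-\tau|R_i|\big).$$
Let $R=\bigcup_{i\ge2}R_i$, $U=[m]\setminus R$, $G=\sum_{i\ge2}v_i(R_i)$. For $i\ge2$ and $B\subseteq U$, replacing $R_i$ by $R_i\cup B$ keeps the sets disjoint and changes the objective by $v_i(R_i\cup B)-v_i(R_i)-\tau|B|$, which is at most $0$ by maximality. This is (6) with $d=1$. Comparing with all sets empty gives $0\le G-\tau|R|$, so
$$|R|\le\frac G\tau.\tag{8}$$
Lemma 3 yields a 2PE with welfare $a:=v_1(U)+G$, and by (7), (8) and $V/\tau=\sqrt m$,
$$\hat p([m])\le\frac{VG}{\tau}+\sqrt m\,V=\sqrt m\,(G+V).$$

**Step 2: the first scheme suffices when $a\ge V/\varphi$.** Then $a>0$, and since $G\le a$ the discrepancy is at most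
$$\sqrt m\,\frac{G+V}{a}\le\sqrt m\Big(1+\frac Va\Big)\le(1+\varphi)\sqrt m=\varphi^2\sqrt m,$$
using $\varphi^2=\varphi+1$.

*What can go wrong when $a$ is small.* Let $m\ge11$, $n=2$, and let item $1$ be the only valuable one: $v_1(S)=V\,\mathbf 1[1\in S]$ and $v_2(S)=\delta\,\mathbf 1[1\in S]$ with $\delta=2V/\sqrt m<V$. The objective is $\delta-\tau=\tau>0$ at $R_2=\{1\}$, and this is the unique maximum. So buyer 2 receives the item that buyer 1 values far more, and $a=v_1(U)+\delta=\delta$. The discrepancy is
$$\frac{V+(m-1)V/\sqrt m}{2V/\sqrt m}=\frac{m+\sqrt m-1}2,$$
of order $m$. The cure is visible: the expensive set $R$ is what buyer 1 values, so $R$ should go to buyer 1 and the cheap leftovers to somebody else. In this example, giving $R=\{1\}$ to buyer 1 and the rest to buyer 2, with the same prices, satisfies (6) with $d=2$, since $v_1$ does not grow beyond $R$. The welfare is $V$ and the discrepancy drops to $1+(m-1)/\sqrt m$. Subadditivity makes this work in general.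

**Step 3: second scheme, with buyer 1 taking $R$.** Suppose $a<V/\varphi$, and keep $R$, $U$, $G$ from Step 1. By subadditivity $V=v_1(R\cup U)\le v_1(R)+v_1(U)$, and $v_1(U)\le a$, so
$$v_1(R)\ge V-v_1(U)\ge V-a.\tag{9}$$
Giving $R$ to buyer 1 thus secures welfare of order $V$. But (6) must be restored for buyer 1 holding $R$, and for buyers $i\ge3$, who have lost their sets. So we maximize again, inside $U$, and let buyer 2 play the role of $d$. Among all disjoint $X_i\subseteq U$, $i\ne2$, choose a family maximizing
$$v_1(R\cup X_1)-\tau|X_1|+\sum_{i\ge3}\big(v_i(X_i)-\tau|X_i|\big).$$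
Put $R_1'=R\cup X_1$, $R_i'=X_i$ for $i\ge3$, $R'=\bigcup_{i\ne2}R_i'$, $U'=[m]\setminus R'$. The sets $R'_i$ are disjoint because the $X_i$ are disjoint subsets of $U$, and $U'\subseteq U$.

For $B\subseteq U'$, adding $B$ to a single $X_i$ keeps the family feasible, so the objective does not increase. For $i=1$ this says $v_1(R_1'\cup B)-v_1(R_1')\le\tau|B|$, and for $i\ge3$ it says $v_i(R_i'\cup B)-v_i(R_i')\le\tau|B|$. So (6) holds for $(R_i')_{i\ne2}$ and $U'$ with $d=2$.

**Step 4: counting the expensive items again.** Let
$$H=v_1(R\cup X_1)-v_1(R)+\sum_{i\ge3}v_i(X_i)\ \ge\ 0 .$$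
The objective equals $v_1(R)+H-\tau\sum_{i\ne2}|X_i|$. With all $X_i$ empty it is $v_1(R)$. By maximality $\tau\sum_{i\ne2}|X_i|\le H$. Together with (8),
$$|R'|=|R|+\sum_{i\ne2}|X_i|\le\frac{G+H}\tau.\tag{10}$$

**Step 5: welfare and prices of the second 2PE.** Lemma 3 with $d=2$ yields a 2PE whose welfare is
$$SW'=v_1(R\cup X_1)+\sum_{i\ge3}v_i(X_i)+v_2(U')=v_1(R)+H+v_2(U').$$
By (9), $H\ge0$ and $a<V/\varphi$,
$$SW'\ \ge\ v_1(R)+H\ \ge\ V-a\ >\ V\Big(1-\frac1\varphi\Big)>0.\tag{11}$$
For the prices, use (7) and (10), then $V\le v_1(R)+v_1(U)$, and finally $v_1(U)+G=a$:
$$\hat p([m])\le\frac{V(G+H)}\tau+\sqrt m\,V=\sqrt m\,(G+H+V)\le\sqrt m\,\big(v_1(R)+H+v_1(U)+G\big)\le\sqrt m\,(SW'+a).$$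
The term $G$, which counts value from a welfare we no longer have, is absorbed into $a$, and $a$ is small in this case.

**Step 6: the discrepancy of the second 2PE.** Dividing by $SW'$ and using $SW'\ge V-a$ from (11), the discrepancy is at most
$$\sqrt m\Big(1+\frac a{SW'}\Big)\le\sqrt m\Big(1+\frac a{V-a}\Big)=\sqrt m\,\frac V{V-a}<\frac{\sqrt m}{1-1/\varphi}=\varphi^2\sqrt m .$$
The last equality is $1-\frac1\varphi=\frac1{\varphi^2}$, which is $\varphi^2=\varphi+1$ divided by $\varphi^2$. $\blacksquare$

*Where $\varphi$ comes from.* If one splits the cases at $a=tV$ with $0<t<1$, Step 2 gives the factor $1+\frac1t$ and Step 6 gives $\frac1{1-t}$. The first decreases in $t$ and the second increases, so the larger of the two is smallest where they agree: $(1+t)(1-t)=t$, that is $t^2+t=1$, so $t=1/\varphi$.
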